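\title{Solvably equivalent subgroups need not be isomorphic}

\begin{abstract}
Two subgroups of a finite group $G$ are solvably equivalent if they contain equally many $G$-conjugates of every solvable subgroup of $G$. We show that solvably equivalent subgroups need not be isomorphic: there are two non-isomorphic groups of order $n=60\cdot 6^{81}$, each with $A_5$ as its only nonabelian composition factor, that are solvably equivalent in $S_n$. They are wreath products of $S_3$ over two $A_5$-sets that are isomorphic as sets with an action of any proper subgroup of $A_5$. The same construction shows that among quotient-closed classes of test groups, only the class of all finite groups determines subgroups up to isomorphism.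
\end{abstract}

\section{The question and the results}\label{sec:intro}

All groups in this paper are finite. For subgroups $T,H$ of a group $G$, let $\nu_G(T,H)$ be the number of subgroups of $H$ that are conjugate to $T$ in $G$. The numbers $\nu_G(T,H)$, for all $T\le G$, determine $H$ up to conjugacy: if $H_1$ and $H_2$ have the same numbers, then each contains a conjugate of the other. It is natural to ask how much survives when $T$ ranges over a smaller class of test subgroups.

\begin{definition}\label{def:solv}
Subgroups $H_1,H_2\le G$ are \emph{solvably equivalent} if $\nu_G(S,H_1)=\nu_G(S,H_2)$ for every solvable subgroup $S\le G$.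
\end{definition}

Sorting the solvable subgroups of $H_1$ and of $H_2$ by their $G$-conjugacy class, one sees that this holds if and only if there is a bijection $\varphi$ from the solvable subgroups of $H_1$ to those of $H_2$ such that $\varphi(S)$ is $G$-conjugate to $S$ for all $S$. In terms of actions, it says that no solvable subgroup of $G$ can tell the coset spaces $G/H_1$ and $G/H_2$ apart (Remark~\ref{rem:cosets}). The following question comes from Sutherland's paper~\cite{Sutherland}.

\medskip
\noindent\textbf{Question.} \emph{Are solvably equivalent subgroups of a finite group necessarily isomorphic?}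
\medskip

Solvably equivalent subgroups have much in common.

\begin{proposition}\label{prop:basic}
Let $H_1,H_2\le G$ be solvably equivalent.
\begin{enumerate}
\item[(a)] For every prime $p$, the Sylow $p$-subgroups of $H_1$ and of $H_2$ are conjugate in $G$. In particular $|H_1|=|H_2|$.
\item[(b)] $H_1$ and $H_2$ have equally many subgroups of each solvable isomorphism type, and equally many elements of each order.
\item[(c)] If $H_1$ is solvable, then $H_1$ and $H_2$ are conjugate in $G$.
\end{enumerate}
\end{proposition}

\begin{proof}
Let $\varphi$ be a bijection as above. (a) Let $P_i$ be a Sylow $p$-subgroup of $H_i$; it is solvable. Since $\varphi(P_1)$ is a $p$-subgroup of $H_2$, we get $|P_1|\le|P_2|$, and by symmetry $|P_1|=|P_2|$. So $\varphi(P_1)$ is a Sylow $p$-subgroup of $H_2$. (b) The bijection $\varphi$ preserves isomorphism types. The number of elements of order $k$ is the number of cyclic subgroups of order $k$ times the number of generators of $C_k$. (c) The group $\varphi(H_1)\le H_2$ is conjugate to $H_1$, and it equals $H_2$ by (a).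
\end{proof}

\begin{remark}\label{rem:simple}
If $H_1$ is simple, solvable equivalence implies $H_1\cong H_2$. Indeed, by (a) and (b) the two groups have the same order and the same set of element orders, and by a theorem of Vasil'ev, Grechkoseeva and Mazurov~\cite{VGM}, a finite group with the same order and the same set of element orders as a finite simple group $L$ is isomorphic to $L$. Nothing below depends on this remark.
\end{remark}

So the answer is positive when $H_1$ is solvable and when $H_1$ is simple. Every group is built from simple groups, and one might guess that the answer is always positive. It is not, and the failure occurs as early as Proposition~\ref{prop:basic}(c) allows.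

\begin{theorem}\label{thm:A}
Let $n=60\cdot 6^{81}$. The symmetric group $S_n$ has solvably equivalent subgroups $H_1,H_2$ of order $n$ with $H_1\not\cong H_2$. Each $H_i$ has exactly one nonabelian composition factor, namely $A_5$.
\end{theorem}

One nonabelian composition factor is the least possible, because a group with none is solvable.

The proof uses only one property of solvable groups: none of them has $A_5$ as a quotient. This leads to a general statement. A subgroup of $S_n$ is \emph{regular} if it acts on $\{1,\dots,n\}$ transitively and freely, that is, with trivial point stabilizers; it then has order $n$. A \emph{$\{2,3\}$-group} is a group whose order has no prime divisor other than $2$ and $3$.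

\begin{theorem}\label{thm:B}
Let $Q\ne1$ be a finite group and $m\ge1$. There are an integer $n$ and pairwise non-isomorphic regular subgroups $H_0,\dots,H_m\le S_n$, each having a normal solvable $\{2,3\}$-subgroup with quotient isomorphic to $Q$, such that for every $T\le S_n$ with no quotient isomorphic to $Q$ the number $\nu_{S_n}(T,H_k)$ is independent of $k$.
\end{theorem}

Quotients of solvable groups are solvable. Hence every nonsolvable group $Q$ gives arbitrarily large families of pairwise solvably equivalent, pairwise non-isomorphic subgroups, each having a solvable normal subgroup with quotient $Q$.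

Now let $\mathfrak X$ be any class of finite groups closed under isomorphism. Call $H_1,H_2\le G$ \emph{$\mathfrak X$-equivalent} if $|H_1|=|H_2|$ and $\nu_G(T,H_1)=\nu_G(T,H_2)$ for every $T\le G$ in $\mathfrak X$. For the class of solvable groups this is Definition~\ref{def:solv}, by Proposition~\ref{prop:basic}(a).

\begin{corollary}\label{cor:class}
Let $\mathfrak X$ be a class of finite groups closed under isomorphism and under quotients. The following are equivalent:
\begin{enumerate}
\item[(1)] $\mathfrak X$-equivalent subgroups of a finite group are always isomorphic;
\item[(2)] $\mathfrak X$ is the class of all finite groups.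
\end{enumerate}
If (2) fails, there are arbitrarily large finite families of pairwise $\mathfrak X$-equivalent, pairwise non-isomorphic subgroups of symmetric groups.
\end{corollary}

Section~\ref{sec:klein} shows the construction on a small case. Sections~\ref{sec:marks} and~\ref{sec:wreath} reduce both theorems to finding $Q$-sets with prescribed numbers of fixed points. Section~\ref{sec:A5} finds them for $A_5$, and Section~\ref{sec:general} for arbitrary $Q$.

\section{A model case: cyclic test groups and the Klein four-group}\label{sec:klein}

In this section the test groups are the cyclic groups, and the role of $A_5$ is played by the smallest group that is not a quotient of a test group, the Klein four-group $V=\{1,a,b,c\}$. Let $X$ and $Y$ be the set $\{1,\dots,6\}$ with the following two faithful actions of $V$: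
\[
\begin{array}{c|ccc}
 & a & b & c\\ \hline
X & (1\,2)(3\,4) & (1\,3)(2\,4) & (1\,4)(2\,3)\\
Y & (3\,4)(5\,6) & (1\,2)(5\,6) & (1\,2)(3\,4)
\end{array}
\]
All six permutations are double transpositions, so the two images of $V$ in $S_6$ contain equally many conjugates of each cyclic subgroup. They are not conjugate, since $V$ fixes the points $5,6$ of $X$ and no point of $Y$. But they are isomorphic: the difference lies in the action and not in the group. We need a construction that turns a $V$-set into a group in such a way that the fixed points can be read off from the abstract group. We place a copy of a group $C$ at every point and let $V$ permute the copies.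

\begin{definition}\label{def:wreath}
Let $Q$ and $C$ be groups and $X$ a finite $Q$-set. The group $C^X$ of functions $f\colon X\to C$, with pointwise multiplication, carries the action $(q\cdot f)(x)=f(q^{-1}x)$ of $Q$ by automorphisms. The \emph{wreath product} is
\[
C\wr_XQ=C^X\rtimes Q,\qquad (f,q)(g,r)=\bigl(f\,(q\cdot g),\,qr\bigr).
\]
It has order $|C|^{|X|}|Q|$. The projection $\pi\colon C\wr_XQ\to Q$ has kernel the \emph{base group} $C^X$. For $x\in X$, the \emph{coordinate factor} $C_x\cong C$ consists of the functions that are trivial outside $x$.
\end{definition}

Conjugation by $(1,q)$ sends $g\in C^X$ to $q\cdot g$, which moves the value at $x$ to the point $qx$, and conjugation by an element of $C^X$ preserves every $C_x$. Hence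
\begin{equation}\label{eq:conj}
(f,q)\,C_x\,(f,q)^{-1}=C_{qx}.
\end{equation}

Take $C=S_3$, and put $H_X=S_3\wr_XV$ and $H_Y=S_3\wr_YV$, both of order $4\cdot6^6$. A cyclic subgroup $T$ of either group has cyclic image $\pi(T)$, so $\pi(T)$ is one of $1,\langle a\rangle,\langle b\rangle,\langle c\rangle$. Conjugation by
\[
u_a=(1\,5)(2\,6),\qquad u_b=(2\,5\,3)(4\,6),\qquad u_c=(2\,3\,4)
\]
carries the permutation $a$, $b$, $c$, respectively, in the row $X$ to the one below it in the row $Y$. Renumbering the six copies of $S_3$ by $u_a$ therefore identifies the preimage of $\langle a\rangle$ in $H_X$ with the preimage of $\langle a\rangle$ in $H_Y$, and it matches the cyclic subgroups with image $\langle a\rangle$. The permutations $u_b$ and $u_c$ do the same for $\langle b\rangle$ and $\langle c\rangle$, and the identity for the image $1$. So $H_X$ and $H_Y$ have equally many cyclic subgroups of each order. No single renumbering works for $a$, $b$ and $c$ at once, and none is needed: each cyclic subgroup is treated with the renumbering that belongs to its own image.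

On the other hand, let $D_x$ be the subgroup of order $3$ in the coordinate factor at $x$. In $H_X$ the subgroups $D_5$ and $D_6$ are normal. In $H_Y$ no $D_y$ is normal, because $b$ moves the points $1,2$ and $a$ moves $3,4,5,6$. Lemma~\ref{lem:invariant} will show that only the subgroups $D_x$ can be normal of order $3$, so $H_X\not\cong H_Y$. What remains is to put both groups into one group $G$ in which isomorphic subgroups of $H_X$ and $H_Y$ become conjugate; the regular representation does this (Lemma~\ref{lem:regular}).

\section{Marks}\label{sec:marks}

In the model case the renumberings were found by inspection. In general they come from counting fixed points. For a finite $Q$-set $X$ and $K\le Q$, let $X^K$ be the set of points fixed by every element of $K$. The number $|X^K|$ is the \emph{mark} of $K$ on $X$. It depends only on the conjugacy class of $K$, because $X^{qKq^{-1}}=qX^K$, and it is additive over disjoint unions. Every finite $Q$-set is a disjoint union of orbits, an orbit with point stabilizer $L$ is isomorphic to the set $Q/L$ of left cosets, and $Q/L\cong Q/L'$ when $L$ and $L'$ are conjugate.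

\begin{lemma}\label{lem:formula}
For $K,L\le Q$,
\[
|(Q/L)^K|=\frac{|N_Q(K)|\cdot\nu_Q(K,L)}{|L|}.
\]
\end{lemma}

\begin{proof}
The group $K$ fixes the coset $gL$ if and only if $g^{-1}Kg\le L$. Each conjugate of $K$ equals $g^{-1}Kg$ for exactly $|N_Q(K)|$ elements $g$, so $|N_Q(K)|\,\nu_Q(K,L)$ elements $g$ satisfy the condition. Each coset contains $|L|$ of them or none.
\end{proof}

\begin{lemma}\label{lem:table}
Let $K_1=1,\dots,K_r=Q$ represent the conjugacy classes of subgroups of $Q$, with $|K_1|\le\dots\le|K_r|$. The matrix $M$ with entries $M_{ij}=|(Q/K_j)^{K_i}|$ is invertible over $\mathbb Q$.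
\end{lemma}

\begin{proof}
If $M_{ij}\ne0$, then $K_j$ contains a conjugate of $K_i$ by Lemma~\ref{lem:formula}. Then either $|K_i|<|K_j|$, so that $i<j$, or $K_i$ is conjugate to $K_j$, so that $i=j$. Thus $M$ is upper triangular, and $M_{ii}=|N_Q(K_i):K_i|\neq0$.
\end{proof}

We use both halves of invertibility. Surjectivity will produce $Q$-sets with prescribed marks in Section~\ref{sec:general}. Injectivity is the following theorem.

\begin{lemma}[Burnside's theorem]\label{lem:burnside}
Two finite $Q$-sets on which every subgroup of $Q$ has the same mark are isomorphic.
\end{lemma}

\begin{proof}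
If $X$ is the union of $x_j$ copies of $Q/K_j$ for $j=1,\dots,r$, then its vector of marks is $Mx$, where $x=(x_j)$. By Lemma~\ref{lem:table}, $Mx$ determines $x$, and $x$ determines $X$ up to isomorphism.
\end{proof}

\begin{remark}\label{rem:cosets}
Subgroups $H_1,H_2\le G$ are solvably equivalent if and only if $G/H_1\cong G/H_2$ as $S$-sets for every solvable $S\le G$. Both conditions give $|H_1|=|H_2|$, the first by Proposition~\ref{prop:basic}(a) and the second by taking $S=1$. Given this, Lemma~\ref{lem:formula} shows that the first condition means $|(G/H_1)^K|=|(G/H_2)^K|$ for all solvable $K$. Since subgroups of solvable groups are solvable, Lemma~\ref{lem:burnside} shows that this is the second condition.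
\end{remark}

\section{From $Q$-sets to subgroups of a symmetric group}\label{sec:wreath}

\subsection*{Subgroups with proper image in $Q$}

A subgroup $T$ of $C\wr_XQ$ lies in $\pi^{-1}(S)$ for $S=\pi(T)$, and $\pi^{-1}(S)=C^X\rtimes S$ depends only on $X$ as an $S$-set. This gives the first step.

\begin{lemma}\label{lem:count}
Let $X,Y$ be finite $Q$-sets with $|X^K|=|Y^K|$ for every proper subgroup $K<Q$, and let $C$ be any group. There is a bijection
\[
\{T\le C\wr_XQ:\pi(T)\ne Q\}\longrightarrow\{T\le C\wr_YQ:\pi(T)\ne Q\}
\]
that sends each $T$ to an isomorphic group.
\end{lemma}

\begin{proof}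
Fix a proper subgroup $S<Q$. Every subgroup of $S$ is proper in $Q$, so it has the same mark on $X$ and on $Y$. By Lemma~\ref{lem:burnside} there is an isomorphism of $S$-sets $u\colon X\to Y$. The map $f\mapsto f\circ u^{-1}$ is an isomorphism of groups $C^X\to C^Y$. It commutes with the action of $S$, since for $s\in S$ and $y\in Y$
\[
\bigl((s\cdot f)\circ u^{-1}\bigr)(y)=f(s^{-1}u^{-1}y)=f(u^{-1}s^{-1}y)=\bigl(s\cdot(f\circ u^{-1})\bigr)(y).
\]
Hence $\Phi_S(f,s)=(f\circ u^{-1},s)$ is an isomorphism $C^X\rtimes S\to C^Y\rtimes S$, and it does not change the image in $S$. So $T\mapsto\Phi_S(T)$ is a bijection from $\{T\le C\wr_XQ:\pi(T)=S\}$ to $\{T\le C\wr_YQ:\pi(T)=S\}$. As $S$ runs through the proper subgroups of $Q$, these sets partition the two sides, and the union of the bijections is the required map.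
\end{proof}

\subsection*{Recovering the fixed points of $Q$}

The one mark left free in Lemma~\ref{lem:count} is $|X^Q|$. The difficulty is that an isomorphism between two wreath products need not respect the base groups or the coordinate factors, so $|X^Q|$ must be expressed by an invariant of the abstract group. The group $C=S_3$ has two properties that make this possible: its center is trivial, and its subgroup of order $3$ is inverted by a transposition.

\begin{lemma}\label{lem:invariant}
Let $X$ be a finite faithful $Q$-set and $H=S_3\wr_XQ$. The number of normal subgroups of order $3$ of $H$ is $|X^Q|$.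
\end{lemma}

\begin{proof}
Let $N=S_3^X$ be the base group and $D_x$ the unique subgroup of order $3$ in the coordinate factor $(S_3)_x$.

First, $C_H(N)=1$. If $(f,q)$ centralizes $N$, it normalizes every coordinate factor, so $qx=x$ for all $x$ by~\eqref{eq:conj}. Since $X$ is faithful, $q=1$. Then $f$ lies in the center $Z(S_3)^X=1$ of $N$.

Let $Z\trianglelefteq H$ with $|Z|=3$. As $Z$ and $N$ are normal, $[Z,N]\le Z\cap N$. If $Z\cap N=1$, then $Z\le C_H(N)=1$, which is absurd. Since $Z$ has prime order, it follows that $Z\le N$. Let $z$ generate $Z$; each value $z(x)$ is the identity or a $3$-cycle. Suppose that $z(x)$ and $z(y)$ are $3$-cycles for two points $x\ne y$. Let $z'$ be the conjugate of $z$ by a transposition in $(S_3)_x$. Then $z'(x)=z(x)^{-1}\ne z(x)$, so $z'\neq z$, and $z'(y)=z(y)$ differs from $z(y)^{-1}$ and from $1$, so $z'\ne z^{-1}$ and $z'\neq1$. Thus $z'\notin Z$, contrary to normality. Hence $z$ is nontrivial at exactly one point $x$, and $Z=D_x$.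

Finally, $(f,q)$ conjugates $D_x$ to $D_{qx}$ by~\eqref{eq:conj}. So $D_x$ is normal in $H$ if and only if $x\in X^Q$.
\end{proof}

\begin{remark}\label{rem:hyp}
Faithfulness is needed: if $Q=C_3$ acts on a single point, then $|X^Q|=1$, while $H=S_3\times C_3$ has the two normal subgroups $C_3\times1$ and $1\times C_3$. The smaller choice $C=C_2$ measures the wrong quantity. For faithful $X$, a normal subgroup of order $2$ of $C_2\wr_XQ$ is generated by a central involution $(f,q)$. Here $q=1$ by~\eqref{eq:conj}, and $(f,1)$ is central if and only if $f$ is constant on orbits. So there are $2^{t}-1$ such subgroups, where $t$ is the number of orbits, and $t=3$ for both $V$-sets of Section~\ref{sec:klein}.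
\end{remark}

\subsection*{The ambient group}

Lemma~\ref{lem:count} matches isomorphic subgroups, while the question asks for conjugate subgroups of a common group. Every group $H$ of order $n$ is isomorphic to a regular subgroup of $S_n$: number the elements of $H$ and let $H$ act on itself by left multiplication. For regular subgroups the two notions agree.

\begin{lemma}\label{lem:regular}
Let $H_1,H_2$ be regular subgroups of $S_n$. If $T_1\le H_1$ and $T_2\le H_2$ are isomorphic, then they are conjugate in $S_n$.
\end{lemma}

\begin{proof}
Let $\theta\colon T_1\to T_2$ be an isomorphism. Let $T_1$ act on $\{1,\dots,n\}$ in two ways, by its inclusion in $S_n$ and through $\theta$. Both actions are free, because $H_1$ and $H_2$ act freely. So both $T_1$-sets are unions of $n/|T_1|$ copies of $T_1/1$, and they are isomorphic. An isomorphism is a permutation $g\in S_n$ with $g(t(i))=\theta(t)(g(i))$ for all $t\in T_1$ and all $i$, that is, $gtg^{-1}=\theta(t)$. Hence $gT_1g^{-1}=T_2$.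
\end{proof}

The three lemmas combine as follows.

\begin{proposition}\label{prop:main}
Let $Q\ne1$, and let $X_k$ $(k\in I)$ be finitely many faithful finite $Q$-sets such that $|X_k^K|$ is independent of $k$ for every proper subgroup $K<Q$, while the numbers $|X_k^Q|$ are pairwise distinct. Then the groups $H_k=S_3\wr_{X_k}Q$ have a common order $n=6^{|X_k|}|Q|$ and are pairwise non-isomorphic. If they are embedded in $S_n$ as regular subgroups, then $\nu_{S_n}(T,H_k)$ is independent of $k$ for every $T\le S_n$ with no quotient isomorphic to $Q$.
\end{proposition}

\begin{proof}
Since $Q\ne1$, the subgroup $K=1$ is proper, so $|X_k|$ and $|H_k|$ are independent of $k$. By Lemma~\ref{lem:invariant} the groups $H_k$ have different numbers of normal subgroups of order $3$.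

Let $T\le S_n$ have no quotient isomorphic to $Q$, and fix $k,l\in I$. A subgroup $T'\le H_k$ conjugate to $T$ has no such quotient either, and $\pi(T')$ is a quotient of $T'$, so $\pi(T')\ne Q$. Thus $T'$ lies in the domain of the bijection $\beta$ of Lemma~\ref{lem:count} from subgroups of $H_k$ to subgroups of $H_l$. As $\beta(T')\cong T'$, Lemma~\ref{lem:regular} shows that $\beta(T')$ is conjugate to $T'$, hence to $T$. Since $\beta$ is injective, $\nu_{S_n}(T,H_k)\le\nu_{S_n}(T,H_l)$. Exchanging $k$ and $l$ gives equality.
\end{proof}

\section{Two $A_5$-sets on $81$ points}\label{sec:A5}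

We need faithful $A_5$-sets whose marks agree on all proper subgroups and differ on $A_5$, so we first list the subgroups. Let $A_4$ be the stabilizer of the point $5$ and $V_4$ its normal subgroup of order $4$. Write $S_3=\langle(1\,2\,3),(1\,2)(4\,5)\rangle$, and $D_{10}=\langle(1\,2\,3\,4\,5),(2\,5)(3\,4)\rangle$ for the dihedral group of order $10$.

\begin{lemma}\label{lem:A5}
The subgroups of $A_5$ form nine conjugacy classes, with the following representatives $K$ and orders of normalizers.
\[
\begin{array}{c|ccccccccc}
K&1&C_2&C_3&V_4&C_5&S_3&D_{10}&A_4&A_5\\ \hline
|N_{A_5}(K)|&60&4&6&12&10&6&10&12&60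
\end{array}
\]
\end{lemma}

\begin{proof}
Let $K<A_5$ be proper. Since $A_5$ is simple, it acts faithfully on $A_5/K$, so $60$ divides $|A_5:K|!$ and $|A_5:K|\ge5$. Thus $|K|\in\{1,2,3,4,5,6,10,12\}$.

Subgroups of order $3$, $4$, $5$ are Sylow subgroups, so each order gives one class. The $20$ three-cycles give $10$ subgroups of order $3$ and the $24$ five-cycles give $6$ subgroups of order $5$. The conjugates of $V_4$ correspond to the $5$ points, each being determined by the point it fixes. So the normalizers have orders $6$, $10$ and $12$. They contain, and hence equal, conjugates of $S_3$, $D_{10}$ and $A_4$. The $15$ involutions are conjugate, since each lies in a conjugate of $V_4$ and $A_4$ permutes the three involutions of $V_4$ transitively; so $|N_{A_5}(C_2)|=60/15=4$.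

By Sylow's theorem a subgroup of order $6$ or $10$ has a normal subgroup of order $3$ or $5$, so it is the normalizer of that subgroup. A subgroup $K$ of order $12$ cannot normalize a subgroup of order $3$, as $12>6$. So it has four such subgroups, with $8$ elements of order $3$, and the remaining $4$ elements form a normal Sylow $2$-subgroup, whose normalizer is $K$. Thus orders $6$, $10$, $12$ give one class each. An element normalizing $S_3$, $D_{10}$ or $A_4$ normalizes its unique subgroup of order $3$, $5$ or $4$, so these three groups are self-normalizing.
\end{proof}

To apply Lemma~\ref{lem:formula} we count subgroups. Besides $1$ and the whole group, $S_3$ contains three subgroups $C_2$ and one $C_3$, and $D_{10}$ contains five $C_2$ and one $C_5$. The group $A_4$ contains three $C_2$, four $C_3$ and one $V_4$; it has no subgroup of order $6$, because a subgroup of index $2$ contains all squares, hence all eight $3$-cycles. For example, $|(A_5/A_4)^{C_3}|=6\cdot4/12=2$ and $|(A_5/D_{10})^{C_2}|=4\cdot5/10=2$. The first seven rows of Table~\ref{tab:marks} record the results, with $*=A_5/A_5$ the one-point set. As a check, $A_5/A_4$ is the set of $5$ points, $A_5/D_{10}$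 is the set of $6$ Sylow $5$-subgroups, and $A_5/S_3$ is the set of $10$ two-element subsets of $\{1,\dots,5\}$.

\begin{table}[ht]
\centering
\begin{tabular}{c|ccccccccc}
 & $1$ & $C_2$ & $C_3$ & $V_4$ & $C_5$ & $S_3$ & $D_{10}$ & $A_4$ & $A_5$\\ \hline
$*$ & 1&1&1&1&1&1&1&1&1\\
$A_5/A_4$ & 5&1&2&1&0&0&0&1&0\\
$A_5/D_{10}$ & 6&2&0&0&1&0&1&0&0\\
$A_5/S_3$ & 10&2&1&0&0&1&0&0&0\\
$A_5/C_3$ & 20&0&2&0&0&0&0&0&0\\
$A_5/C_2$ & 30&2&0&0&0&0&0&0&0\\
$A_5/1$ & 60&0&0&0&0&0&0&0&0\\ \hline
$X_1$ & 81&5&3&1&1&1&1&1&\textbf{1}\\
$X_2$ & 81&5&3&1&1&1&1&1&\textbf{0}
\end{tabular}
\caption{Numbers of fixed points of the subgroups of $A_5$ (columns) on seven transitive $A_5$-sets and on the sets $X_1$, $X_2$ of~\eqref{eq:X}.}\label{tab:marks}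
\end{table}

We look for an integer combination of rows that vanishes in the first eight columns. Only the row $*$ is nonzero in the last column, so we start with it and clear the columns from right to left. Subtracting the rows $A_5/A_4$, $A_5/D_{10}$ and $A_5/S_3$ leaves $(-20,-4,-2,0,0,0,0,0)$ in the first eight columns. Adding $A_5/C_3$ once and $A_5/C_2$ twice gives $(60,0,\dots,0)$, and subtracting $A_5/1$ gives zero. We collect the added orbits in one set and the subtracted orbits in another:
\begin{equation}\label{eq:X}
\begin{aligned}
X_1&=\{*\}\sqcup A_5/C_3\sqcup A_5/C_2\sqcup A_5/C_2,\\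
X_2&=A_5/A_4\sqcup A_5/D_{10}\sqcup A_5/S_3\sqcup A_5/1 .
\end{aligned}
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
By the last two rows of Table~\ref{tab:marks}, $|X_1^K|=|X_2^K|$ for all proper $K<A_5$, while $|X_1^{A_5}|=1$ and $|X_2^{A_5}|=0$. Both actions are nontrivial and $A_5$ is simple, so both are faithful. Let $H_i=S_3\wr_{X_i}A_5$, embedded regularly in $S_n$ with $n=60\cdot6^{81}$. By Proposition~\ref{prop:main}, $H_1\not\cong H_2$; explicitly, $H_1$ has exactly one normal subgroup of order $3$ and $H_2$ has none. A solvable group has only solvable quotients, and $A_5$ is not solvable, so the proposition applies to every solvable $T\le S_n$. Hence $H_1$ and $H_2$ are solvably equivalent. The base group $S_3^{X_i}$ is solvable with quotient $A_5$, so $A_5$ is the only nonabelian composition factor of $H_i$, and it occurs once.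
\end{proof}

\begin{remark}\label{rem:degree}
Identify $X_1$ and $X_2$ with $\{1,\dots,81\}$. As in Section~\ref{sec:klein}, the two images of $A_5$ in $S_{81}$ are isomorphic but not conjugate, since only the first fixes a point. They are solvably equivalent, because $X_1\cong X_2$ as $K$-sets for each proper $K$, so that the two images of $K$ are conjugate. The regular embedding is also not the only choice for the $H_i$. The rule $(f,q)(x,\omega)=(qx,f(qx)\omega)$ is a faithful action of $H_i$ on $X_i\times\{1,2,3\}$, and for $u$ as in the proof of Lemma~\ref{lem:count}, conjugation by $u\times\mathrm{id}$ sends $(f,s)$ to the permutation $(y,\omega)\mapsto(sy,f(u^{-1}sy)\omega)$, which is $\Phi_S(f,s)$. So the bijection of that lemma already matches conjugate subgroups of $S_{243}$.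
\end{remark}

\section{Arbitrary $Q$ and arbitrary classes of test groups}\label{sec:general}

For $A_5$ the elimination stayed within the integers. For general $Q$ denominators may appear, and we clear them; this only changes the difference of the marks of $Q$ from $1$ to some $d>0$.

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Let $K_1,\dots,K_r=Q$ and $M$ be as in Lemma~\ref{lem:table}. Since $M$ is invertible over $\mathbb Q$, there is a rational vector that $M$ sends to $(0,\dots,0,1)$. Multiplying it by a common denominator $d>0$, we obtain integers $a_1,\dots,a_r$ with
\[
\sum_ja_j\,|(Q/K_j)^{K_i}|=0\quad(i<r),\qquad\sum_ja_j\,|(Q/K_j)^{Q}|=d .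
\]
Let $A$ be the union of $a_j$ copies of $Q/K_j$ over all $j$ with $a_j>0$, and $B$ the union of $-a_j$ copies of $Q/K_j$ over all $j$ with $a_j<0$. Then $|A^K|=|B^K|$ for every proper $K<Q$, and $|A^Q|=|B^Q|+d$.

For $0\le k\le m$ let $X_k$ be the disjoint union of $k$ copies of $A$, $m-k$ copies of $B$ and one copy of $Q/1$. The last orbit makes $X_k$ faithful, and it has no point fixed by $Q$ because $Q\ne1$. For proper $K<Q$ the mark $|X_k^K|=m|B^K|+|(Q/1)^K|$ is independent of $k$, while the numbers $|X_k^Q|=m|B^Q|+kd$ are pairwise distinct. Proposition~\ref{prop:main} applies to the groups $H_k=S_3\wr_{X_k}Q$. Their base groups $S_3^{X_k}$ are normal solvable $\{2,3\}$-subgroups with quotient $Q$.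
\end{proof}

The extra orbit $Q/1$ is there because $A$ need not be faithful. For $Q=C_2$ the equations read $2a_1+a_2=0$ and $a_2=d$, so with $d=2$ the set $A$ consists of two fixed points and $B=Q/1$.

\begin{proof}[Proof of Corollary~\ref{cor:class}]
Suppose that (2) holds, and let $H_1,H_2\le G$ be $\mathfrak X$-equivalent. Then $H_1\in\mathfrak X$ and $\nu_G(H_1,H_2)=\nu_G(H_1,H_1)=1$, so $H_2$ contains a conjugate of $H_1$. The orders agree, so $H_2$ is conjugate to $H_1$, and (1) holds.

Suppose that (2) fails. Then $\mathfrak X$ omits some group $Q\ne1$: otherwise the omitted group is trivial, but the trivial group is a quotient of $C_2\in\mathfrak X$. Since $\mathfrak X$ is closed under quotients and isomorphism, no group in $\mathfrak X$ has a quotient isomorphic to $Q$. For every $m\geq1$, the groups $H_0,\dots,H_m\le S_n$ of Theorem~\ref{thm:B} all have order $n$, so they are pairwise $\mathfrak X$-equivalent, and they are pairwise non-isomorphic. This proves the last assertion and shows that (1) fails.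
\end{proof}

The corollary applies, for instance, to the classes of cyclic, abelian, nilpotent and solvable groups. Closure under quotients cannot be dropped. Let $\mathfrak X$ consist of all groups not of order $2$, and let $H_1,H_2\le G$ be $\mathfrak X$-equivalent. If $H_1\in\mathfrak X$, the first part of the proof shows that $H_1$ and $H_2$ are conjugate, and otherwise both have order $2$. So (1) holds for this class and (2) does not.

\begin{thebibliography}{9}

\bibitem{Sutherland}
Andrew V. Sutherland, \emph{Stronger arithmetic equivalence}, arXiv:2104.01956 (2021).

\bibitem{VGM}
Vasil'ev, Grechkoseeva and Mazurov, \emph{Characterization of the finite simple groups by spectrum and order}, Algebra and Logic 48 (2009).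

\end{thebibliography}
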